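\title{Connected Lashnev spaces are closed images of connected metrizable spaces}

\begin{abstract}
A Lashnev space is the image of a metrizable space under a continuous closed surjection. We prove that every connected Lashnev space is the image of a \emph{connected} metrizable space under such a map. Given a closed surjection $f\colon M\to X$, we join any two points of a fiber of $f$ by the segment of probability measures carried by these two points; the extension of $f$ to the enlarged space is still closed, and its fibers are path-connected. The enlarged space can be taken of covering dimension at most $1$ and of weight at most $\max(w(M),\aleph_0)$, and completely metrizable if $M$ is. The statement becomes false when ``connected'' is replaced by ``path-connected''.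
\end{abstract}

\section{The question and the results}\label{sec:intro}

Throughout, maps are continuous, connected spaces are nonempty, and $\mathbb N=\{1,2,\dots\}$. A map is \emph{closed} if it sends closed sets to closed sets, and $X$ is a \emph{closed image} of $M$ if there is a closed surjection $M\to X$. A \emph{Lashnev space} is a closed image of a metrizable space.

The basic way to produce such a space is to collapse a closed set. Let $F$ be a nonempty closed subset of a metrizable space $M$, and let $f\colon M\to M/F$ be the quotient map that sends $F$ to a single point $*$. For closed $A\subseteq M$ the set $f^{-1}(f(A))$ is $A$ or $A\cup F$, hence closed; so $f$ is a closed map and $M/F$ is a Lashnev space. It need not be metrizable.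

\begin{example}\label{ex:fan}
Let $M=\mathbb N\times[0,1]$, $F=\mathbb N\times\{0\}$ and $X=M/F$, a countable family of intervals glued at their left endpoints. The space $X$ is path-connected. It has no countable base at $*$: given neighborhoods $U_1,U_2,\dots$ of $*$, choose $t_k>0$ with $f(k,t_k)\in U_k$. The set $\{(k,t_k):k\in\mathbb N\}$ is closed in $M$ and misses $F$, so the complement of its image is a neighborhood of $*$ that contains no $U_k$.
\end{example}

In Example~\ref{ex:fan} the space $X$ is connected and the space $M$ that presents it is not. A closed image of a connected metrizable space is a connected Lashnev space, and it is natural to ask whether every connected Lashnev space arises in this way. The question is posed in \cite{Smolin}: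

\begin{quote}
\emph{Let $X$ be a connected Lashnev space. Must there exist a connected metrizable space $M$ and a closed surjection $f\colon M\to X$?}
\end{quote}

If $X$ is metrizable, the identity map will do. In Example~\ref{ex:fan} the presentation can be repaired by hand: view $M$ as a subset of the plane, add the line $L=\mathbb R\times\{0\}$, and collapse $L$. The comb $M\cup L$ is connected, and $(M\cup L)/L=X$, because a subset of $M\setminus F$ is closed in $M\cup L$ exactly when it is closed in $M$. The repair connects the disconnected fiber $F$, and this suggests the answer yes: a closed map with connected fibers onto a connected space has a connected domain (Lemma~\ref{lem:monotone}), so it would be enough to enlarge $M$ until all fibers are connected. The difficulty is that in general many fibers must be enlarged at once, and the map must stay closed on the new points. The first theorem says that this can always be done.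

\begin{theorem}\label{thm:main}
Let $f\colon M\to X$ be a closed surjection with $M$ metrizable. There are a metrizable space $Z\supseteq M$, with $M$ closed in $Z$, and a closed surjection $g\colon Z\to X$ extending $f$, all of whose fibers are path-connected. Consequently $g^{-1}(C)$ is connected for every connected $C\subseteq X$. In particular, if $X$ is connected, then $Z$ is a connected metrizable space and $g\colon Z\to X$ is a closed surjection.
\end{theorem}

So the answer to the question is yes. The second theorem controls the size of $Z$. Here $\dim$ is the covering dimension and $w$ the weight; both are recalled in Section~\ref{sec:dim}.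

\begin{theorem}\label{thm:dim}
Let $X$ be a connected Lashnev space, a closed image of the metrizable space $M$. Then $X$ is a closed image, under a map with path-connected fibers, of a connected metrizable space $Z$ with $\dim Z\le1$ and $w(Z)\le\max(w(M),\aleph_0)$. If $M$ is completely metrizable, then $Z$ can be chosen completely metrizable. The bound $\dim Z\le 1$ is optimal if $|X|>1$: no connected metrizable space of dimension $0$ maps onto $X$. Hence a Lashnev space is connected if and only if it is a closed image of a connected metrizable space of dimension at most $1$.
\end{theorem}

Since the fibers in these theorems are path-connected, one may expect the same result for path-connected spaces. It fails.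

\begin{theorem}\label{thm:path}
There is a path-connected Lashnev space that is not a closed image of any path-connected metrizable space.
\end{theorem}

\section{Sequences and fibers of closed maps}\label{sec:closed}

A Lashnev space may have no countable base at a point, but its topology is still governed by sequences, and convergent sequences lift to $M$. Part (c) of the next lemma is the form in which closedness enters the proofs of Theorems~\ref{thm:main} and~\ref{thm:path}.

\begin{lemma}\label{lem:seq}
Let $f\colon M\to X$ be a closed surjection with $M$ metrizable, and write $F_x=f^{-1}(x)$.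
\begin{enumerate}
\item[(a)] $X$ is Hausdorff.
\item[(b)] If $B\subseteq X$ and $x\in\overline B$, then some sequence in $B$ converges to $x$.
\item[(c)] If $x_n\to x$ in $X$, $x_n\neq x$ for all $n$, and $m_n\in F_{x_n}$, then $(m_n)$ has a subsequence converging to a point of $F_x$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Closed surjections preserve the property of being normal and $T_1$ \cite[1.5.20]{EngGT}, and a normal $T_1$ space is Hausdorff. Directly: points of $X$ are closed, being images of points of $M$; for $x\ne y$ separate the closed sets $F_x,F_y$ by disjoint open sets $U,V\subseteq M$. Then $X\setminus f(M\setminus U)$ and $X\setminus f(M\setminus V)$ are open neighborhoods of $x$ and $y$, and they are disjoint because a common point would have its nonempty fiber inside $U\cap V$.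

(b) The set $f\bigl(\overline{f^{-1}(B)}\bigr)$ is closed and contains $B$, so it contains $x$. Hence there is $m\in F_x\cap\overline{f^{-1}(B)}$. Take $m_n\in f^{-1}(B)$ with $m_n\to m$; then $f(m_n)\in B$ and $f(m_n)\to x$.

(c) Let $E=\{m_n:n\in\mathbb N\}$. The set $f(E)=\{x_n:n\in\mathbb N\}$ is not closed, since $x$ lies in its closure and not in it. As $f$ is closed, $E$ is not closed; let $m\in\overline E\setminus E$. Every ball around $m$ contains infinitely many points of $E$, so a subsequence $(m_{n_k})$ converges to $m$. Then $x_{n_k}\to f(m)$ and $x_{n_k}\to x$, and $f(m)=x$ by (a).
\end{proof}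

The condition $x_n\neq x$ cannot be dropped, because fibers need not be compact: in Example~\ref{ex:fan} take $x_n=*$ and $m_n=(n,0)$. Part (c) is a compactness property \emph{across} fibers, and it holds for an arbitrary choice of the points $m_n$.

\begin{lemma}\label{lem:monotone}
If $g\colon Z\to X$ is a closed surjection with connected fibers and $C\subseteq X$ is connected, then $g^{-1}(C)$ is connected.
\end{lemma}

\begin{proof}
The restriction $g^{-1}(C)\to C$ is closed, because $g(A\cap g^{-1}(C))=g(A)\cap C$ for every $A\subseteq Z$. Let $g^{-1}(C)$ be the disjoint union of relatively closed sets $U$ and $V$. Each fiber over a point of $C$ is connected, so it lies in $U$ or in $V$. Hence $g(U)$ and $g(V)$ are disjoint closed subsets of $C$ that cover $C$. One of them is empty, and so is the corresponding set $U$ or $V$. Finally $g^{-1}(C)\neq\emptyset$ since $g$ is onto.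
\end{proof}

Closedness is needed here: the continuous bijection $[0,1)\cup\{2\}\to[0,1]$ that fixes $[0,1)$ and sends $2$ to $1$ has one-point fibers and a disconnected domain.

\section{Joining the points of each fiber by segments}\label{sec:main}

\subsection{Two test cases}\label{sub:tests}

By Lemma~\ref{lem:monotone} it suffices to add arcs to $M$ that connect each fiber. Two compact examples show what the arcs must satisfy. In both, $f$ is closed because it maps a compact space to a Hausdorff space.

\begin{example}\label{ex:cantor}
Let $M\subseteq[0,1]$ be the middle-thirds Cantor set, and let $f\colon M\to[0,1]$ be given by $f\bigl(\sum 2\varepsilon_i3^{-i}\bigr)=\sum\varepsilon_i2^{-i}$ for $\varepsilon_i\in\{0,1\}$. A number in $[0,1]$ has two binary expansions exactly when it is a dyadic rational in $(0,1)$, and its fiber is then the pair of endpoints of a gap of $M$; all other fibers are points. Fill in each gap and let $f$ be constant on it. The result is the Cantor function $c\colon[0,1]\to[0,1]$, a closed map with connected fibers, as desired.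

Now connect the same fibers by arcs that do not shrink. Let $Z'\subseteq\mathbb R^2$ consist of $M\times\{0\}$ and, for each gap $(a,b)$, the two segments from $(a,0)$ and $(b,0)$ to the apex $(\frac{a+b}2,1)$. The map $g'(u,v)=c(u)$ extends $f$, is continuous, and has connected fibers. It is not closed: the set of apexes is $Z'\cap(\mathbb R\times\{1\})$, which is closed in $Z'$, and its image is the set of dyadic rationals in $(0,1)$.
\end{example}

So the arc from $a$ to $b$ should shrink as the distance between $a$ and $b$ tends to $0$. Shrinking is not always possible.

\begin{example}\label{ex:square}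
Let $M=[0,1]\times\{0,1\}$ and let $f\colon M\to[0,1]$ be the first projection. Each fiber is a pair of points at distance $1$. If arcs are added over all points $x$ and the extended map is closed, then Lemma~\ref{lem:seq}(c) forces points chosen on the arcs over $x_n\to x$, $x_n\ne x$, to accumulate in the fiber over $x$. The natural solution is the square $[0,1]\times[0,1]$ with the first projection, in which the arcs over $x_n$ converge to the arc over $x$.
\end{example}

Both examples fit one principle. Let $x_n\to x$ with $x_n\neq x$, and let $z_n$ be the point at parameter $t_n$ on an arc from $b_n$ to $a_n$, where $a_n,b_n\in F_{x_n}$. Lemma~\ref{lem:seq}(c) and compactness of $[0,1]$ give a subsequence along which $a_n\to a$, $b_n\to b$, $t_n\to t$ with $a,b\in F_x$. The points $z_n$ will have a limit over $x$ if \emph{every} pair $a,b$ in a fiber is joined by an arc, degenerate when $a=b$, and the point at parameter $t$ depends continuously on $(a,b,t)$. Straight segments in a normed space containing $M$ behave in this way, but segments belonging to different fibers may cross, and then $f$ has no extension that is constant on segments: take for $M$ the four vertices of a square and let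 $f$ identify opposite vertices. We need a linear space in which a point $ta+(1-t)b$ with $0<t<1$ determines the set $\{a,b\}$. Measures on $M$ form such a space.

\subsection{Measures with at most two support points}\label{sub:P}

Let $M$ be metrizable, and fix a compatible metric $d\le 1$ (replace any compatible metric by its minimum with $1$). Let $\delta_a$ be the unit mass at $a\in M$, and put
\[
\kappa(a,b,t)=t\delta_a+(1-t)\delta_b\qquad(a,b\in M,\ t\in[0,1]),\qquad P=\kappa(M\times M\times[0,1]).
\]
Thus $P$ is the set of probability measures on $M$ with at most two support points. No measure theory is needed: $\mu\in P$ assigns weights $\mu(p)\ge 0$ of sum $1$ to the points $p\in M$, its support $\operatorname{supp}\mu=\{p:\mu(p)>0\}$ has one or two elements, $\mu(U)=\sum_{p\in U}\mu(p)$, and $\int h\,d\mu=\sum_p\mu(p)h(p)$. The map $\kappa$ is not injective: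
\[
\kappa(a,b,t)=\kappa(b,a,1-t),\qquad \kappa(a,b,1)=\delta_a=\kappa(a,a,t).
\]
These are the identifications that glue the segments to $M$ at their endpoints. We compare measures by testing them against functions $h\colon M\to\mathbb R$ that are \emph{$1$-Lipschitz}, that is, $|h(p)-h(q)|\le d(p,q)$ for all $p,q$:
\[
\rho(\mu,\nu)=\sup\Bigl\{\Bigl|\int h\,d\mu-\int h\,d\nu\Bigr| : h \text{ is $1$-Lipschitz}\Bigr\}.
\]
By definition, $\mu\mapsto\int h\,d\mu$ changes by at most $\rho(\mu,\nu)$ from $\mu$ to $\nu$ when $h$ is $1$-Lipschitz. We use two kinds of test functions: the distance $d(\cdot,K)$ to a nonempty set $K\subseteq M$, and the tent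
\[
h_{p,r}=\max\bigl(r-d(\cdot,p),0\bigr)\qquad(p\in M,\ r>0),
\]
which equals $r$ at $p$ and is positive exactly on the open ball of radius $r$ around $p$.

\begin{lemma}\label{lem:P}
\begin{enumerate}
\item[(a)] $\rho$ is a metric on $P$.
\item[(b)] For all $a,b,a',b'\in M$ and $t,t'\in[0,1]$,
\begin{equation}\label{eq:kappa}
\rho\bigl(\kappa(a,b,t),\kappa(a',b',t')\bigr)\le d(a,a')+d(b,b')+|t-t'|.
\end{equation}
In particular $\kappa$ is continuous.
\item[(c)] $\rho\bigl(\kappa(a,b,t),\kappa(a,b,t')\bigr)=|t-t'|\,d(a,b)$. In particular $a\mapsto\delta_a$ is an isometric embedding of $M$ into $P$.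
\item[(d)] If $U\subseteq M$ is open, then $\{\mu\in P:\mu(U)>0\}$ is open in $P$.
\item[(e)] The set $\{\delta_a:a\in M\}$ is closed in $P$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Since the weights of $\mu$ and of $\nu$ each sum to $1$,
\[
\int h\,d\mu-\int h\,d\nu=\sum_{p,q}\mu(p)\nu(q)\bigl(h(p)-h(q)\bigr),
\]
and $|h(p)-h(q)|\le d(p,q)\le 1$; so $\rho\le1$. For each $h$ the expression $|\int h\,d\mu-\int h\,d\nu|$ is symmetric, vanishes for $\mu=\nu$ and satisfies the triangle inequality, and these properties pass to the supremum. If $\mu\neq\nu$, pick $p$ with $\mu(p)\ne\nu(p)$ and $r>0$ smaller than the distance from $p$ to every other point of the two supports. Then $\int h_{p,r}\,d\mu=r\mu(p)\neq r\nu(p)=\int h_{p,r}\,d\nu$, so $\rho(\mu,\nu)>0$.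

(b) Adding and subtracting $th(a')+(1-t)h(b')$ gives
\begin{multline*}
\int h\,d\kappa(a,b,t)-\int h\,d\kappa(a',b',t')\\
=t\bigl(h(a)-h(a')\bigr)+(1-t)\bigl(h(b)-h(b')\bigr)+(t-t')\bigl(h(a')-h(b')\bigr).
\end{multline*}
The three terms are bounded in absolute value by $d(a,a')$, $d(b,b')$ and $|t-t'|\,d(a',b')\le|t-t'|$.

(c) For $a'=a$, $b'=b$ the identity in (b) reduces to $(t-t')(h(a)-h(b))$. This has absolute value at most $|t-t'|\,d(a,b)$, with equality for $h=d(\cdot,b)$. The case $t=1$, $t'=0$ gives $\rho(\delta_a,\delta_b)=d(a,b)$.

(d) If $U=M$ the set is $P$. Otherwise $h=d(\cdot,M\setminus U)$ is $1$-Lipschitz, nonnegative, and positive exactly on $U$. So $\mu(U)>0$ if and only if $\int h\,d\mu>0$, and $\mu\mapsto\int h\,d\mu$ is continuous.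

(e) Let $\mu\in P$ have two support points $p\neq q$, and let $A\ni p$, $B\ni q$ be disjoint open sets. By (d) the set $\{\nu:\nu(A)>0,\ \nu(B)>0\}$ is an open neighborhood of $\mu$, and it contains no $\delta_a$.
\end{proof}

From now on we identify $a\in M$ with $\delta_a\in P$. By (c) the segment from $b$ to $a$ is an isometric copy of an interval of length $d(a,b)$, as Example~\ref{ex:cantor} demands, and by (b) segments converge to segments, as Example~\ref{ex:square} demands.

\subsection{Proof of Theorem~\ref{thm:main}}\label{sub:proof}

Let $f\colon M\to X$ be a closed surjection, $F_x=f^{-1}(x)$. We keep only the segments whose endpoints lie in one fiber: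
\begin{equation}\label{eq:Z}
T=\{(a,b,t)\in M\times M\times[0,1]:f(a)=f(b)\},\qquad Z=\kappa(T)\subseteq P .
\end{equation}
The space $(Z,\rho)$ is metric, it contains $M$ because $\delta_a=\kappa(a,a,1)$, and $M$ is closed in $Z$ by Lemma~\ref{lem:P}(e). The support of $\mu=\kappa(a,b,t)$ with $(a,b,t)\in T$ is a nonempty subset of $F_{f(a)}$, and the fibers are disjoint. So there is a unique point $g(\mu)\in X$ with $\operatorname{supp}\mu\subseteq F_{g(\mu)}$, and
\[
g(\kappa(a,b,t))=f(a)=f(b)\qquad\text{for }(a,b,t)\in T .
\]
In particular $g$ extends $f$ and is onto.

\emph{Continuity.} Let $U\subseteq X$ be open. The support of $\mu\in Z$ lies in one fiber, so it meets $f^{-1}(U)$ exactly when $g(\mu)\in U$. Hence $g^{-1}(U)=\{\mu\in Z:\mu(f^{-1}(U))>0\}$, which is open in $Z$ by Lemma~\ref{lem:P}(d).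

\emph{Closedness.} Let $A\subseteq Z$ be closed, and suppose that $x\in\overline{g(A)}\setminus g(A)$. By Lemma~\ref{lem:seq}(b) there are $x_n\in g(A)$ with $x_n\to x$, and $x_n\ne x$ because $x\notin g(A)$. Choose $\mu_n=\kappa(a_n,b_n,t_n)\in A$ with $(a_n,b_n,t_n)\in T$ and $g(\mu_n)=x_n$, so that $a_n,b_n\in F_{x_n}$. Apply Lemma~\ref{lem:seq}(c) to $(a_n)$, then to the corresponding subsequence of $(b_n)$, and then use compactness of $[0,1]$. Along a subsequence, $a_n\to a\in F_x$, $b_n\to b\in F_x$ and $t_n\to t$. Then $(a,b,t)\in T$, and $\mu_n\to\kappa(a,b,t)$ by \eqref{eq:kappa}. The limit lies in $A$ because $A$ is closed in $Z$, and $g(\kappa(a,b,t))=x$. So $x\in g(A)$, a contradiction.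

\emph{Fibers.} We have $g^{-1}(x)=\kappa(F_x\times F_x\times[0,1])\neq\emptyset$. For $a,b\in F_x$ the path $t\mapsto\kappa(a,b,t)$ lies in $g^{-1}(x)$ and joins $\delta_b$ to $\delta_a$. Every element of $g^{-1}(x)$ lies on such a path, hence is joined to some $\delta_a$ with $a\in F_x$, and any two such points $\delta_a,\delta_{a'}$ are joined to each other. So $g^{-1}(x)$ is path-connected.

The remaining assertions follow from Lemma~\ref{lem:monotone}, the last one with $C=X$. \qed

\begin{remark}\label{rem:hyp}
Closedness of $f$ is used only to show that $g$ is closed, and there it is necessary: $f$ is the restriction of $g$ to the closed set $M$. Noncompact fibers do no harm, because the assumption $x\notin g(A)$ supplies the hypothesis $x_n\neq x$ of Lemma~\ref{lem:seq}(c). The restriction to two support points makes the subsequence argument finite, and connectedness of $X$ enters only in the last sentence of the proof.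
\end{remark}

In the two test cases the construction returns the spaces found by hand. Give $M$ the usual metric in Example~\ref{ex:cantor} and the maximum metric of $\mathbb R^2$ in Example~\ref{ex:square}. The coordinate functions are $1$-Lipschitz, so the barycenter map $\kappa(a,b,t)\mapsto ta+(1-t)b$ is continuous on $Z$; it is a bijection onto $[0,1]$, respectively onto $[0,1]^2$; and $Z=\kappa(T)$ is compact, since $T$ is closed in $M\times M\times[0,1]$. So $Z$ is the interval with the Cantor function in the first case and the square with the projection in the second.

\section{Dimension, weight and completeness}\label{sec:dim}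

In Example~\ref{ex:square} the space $Z$ is two-dimensional. In general $Z\setminus M$ looks locally like $Y\times(0,1)$ with $Y\subseteq M\times M$ (Lemma~\ref{lem:dimZ} below), so the dimension of $M$ contributes to that of $Z$. The remedy is to replace $M$ first by a zero-dimensional space that maps onto $M$ by a closed map, in the way the Cantor set maps onto $[0,1]$, and to add segments afterwards.

\subsection{Standard facts}\label{sub:facts}

The \emph{weight} $w(Y)$ is the least cardinality of a base of $Y$. A space has a dense subset of cardinality at most $w(Y)$ (pick a point in each nonempty basic set). Conversely, a metric space with a dense subset $D$ has weight at most $\max(|D|,\aleph_0)$ (take the balls with centers in $D$ and rational radii).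

A family of subsets of $Y$ is \emph{locally finite} if every point has a neighborhood that meets only finitely many members. By Stone's theorem, every open cover of a metrizable space has a locally finite open refinement. It also has a locally finite \emph{closed} refinement: apply the theorem to the cover by all open balls whose closures lie in a member of the given cover, and take closures, which preserves local finiteness.

For a metrizable space $Y$ and $n\ge 0$, the \emph{covering dimension} satisfies $\dim Y\le n$ if every finite open cover has a finite open refinement covering $Y$ such that each point lies in at most $n+1$ of its members; $\dim\emptyset=-1$. We use $\dim(0,1)\le1$ and the following theorems for metrizable spaces \cite[Ch.~4]{EngDT}.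
\begin{enumerate}
\item[(D1)] If $Y'\subseteq Y$, then $\dim Y'\le\dim Y$.
\item[(D2)] If $Y$ is a countable union of closed sets of dimension $\le n$, then $\dim Y\le n$.
\item[(D3)] If $Y$ has a locally finite cover by closed sets of dimension $\le n$, then $\dim Y\le n$.
\item[(D4)] If $Y,Y'$ are nonempty, then $\dim(Y\times Y')\le\dim Y+\dim Y'$.
\end{enumerate}

\subsection{Reduction to dimension zero}\label{sub:zero}

Call a space a \emph{sequence space} if it is homeomorphic to a subspace of a product $\prod_{n\in\mathbb N}S_n$ of discrete spaces. Subspaces of sequence spaces are sequence spaces, and so are products of two of them (interleave the coordinates).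

\begin{lemma}\label{lem:dim0}
Every sequence space $Y$ has $\dim Y\le 0$.
\end{lemma}

\begin{proof}
Let $Y\subseteq\prod_nS_n$. For $s\in Y$ and $n\ge0$ let $Y(s,n)=\{s'\in Y:s'_i=s_i\text{ for }i\le n\}$. These sets are open, and for fixed $s$ they form a decreasing base at $s$. Let $U_1,\dots,U_k$ be an open cover of $Y$, let $n(s)$ be the least $n$ such that $Y(s,n)$ lies in some $U_j$, and put $V(s)=Y(s,n(s))$. Suppose that $V(s)\cap V(s')\ne\emptyset$ and $n(s)\le n(s')$. Then $s$ and $s'$ agree in the first $n(s)$ coordinates, so $Y(s',n(s))=V(s)$ lies in some $U_j$; hence $n(s')\le n(s)$ and $V(s')=V(s)$. Thus the sets $V(s)$ form a partition of $Y$ into open sets. Assign to each member of the partition the least $j$ such that $U_j$ contains it, and let $W_j$ be the union of the members assigned to $j$. Then $W_1,\dots,W_k$ are disjoint open sets covering $Y$ with $W_j\subseteq U_j$.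
\end{proof}

A point of $[0,1]$ together with one of its binary expansions is a point together with a sequence of small closed intervals that contain it. The same device works in any metric space; local finiteness of the covers is what makes the projection closed.

\begin{lemma}\label{lem:cover}
Let $M$ be metrizable and $\lambda=\max(w(M),\aleph_0)$. There are a sequence space $N$ with $w(N)\le\lambda$ and a closed surjection $p\colon N\to M$. If $M$ is completely metrizable, then so is $N$.
\end{lemma}

\begin{proof}
Let $d$ be a compatible metric on $M$, complete if $M$ is completely metrizable. For each $n\in\mathbb N$ choose a locally finite cover $\{C_{n,s}\}_{s\in S_n}$ of $M$ by nonempty closed sets of diameter at most $1/n$, refining the cover by open balls of radius $1/(2n)$. Then $|S_n|\le\lambda$: in a base of cardinality $w(M)$, the members that meet only finitely many $C_{n,s}$ cover $M$, so each $C_{n,s}$ meets one of them, and $S_n$ is a union of at most $w(M)$ finite sets. Give $S_n$ the discrete topology and put $S=\prod_nS_n$,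
\[
N=\{(m,s)\in M\times S: m\in C_{n,s_n}\text{ for all }n\},\qquad p(m,s)=m .
\]
The map $p$ is onto because each family $\{C_{n,s}\}_{s\in S_n}$ covers $M$.

\emph{$N$ is closed in $M\times S$.} If $m\notin C_{n,s_n}$, then $(M\setminus C_{n,s_n})\times\{s':s'_n=s_n\}$ is a neighborhood of $(m,s)$ that misses $N$.

\emph{Weight and completeness.} The sets obtained by prescribing finitely many coordinates form a base of $S$ of cardinality at most $\lambda$, so $w(N)\le w(M\times S)\le\lambda$. The product $M\times S$ is metrized by $d(m,m')+\sum_{n:\,s_n\ne s'_n}2^{-n}$. This metric is complete if $d$ is, since in a Cauchy sequence each coordinate in $S_n$ is eventually constant; then the closed subset $N$ is complete as well.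

\emph{$p$ is closed.} Let $A\subseteq N$ be closed, $(m_k,s^k)\in A$ and $m_k\to m$ in $M$. Fix $n$. A neighborhood of $m$ meets only finitely many of the sets $C_{n,s}$, and it contains $m_k\in C_{n,s^k_n}$ for large $k$. So the sequence $(s^k_n)_k$ takes only finitely many values. By the diagonal argument there is a subsequence along which every coordinate is eventually constant, so that $s^k\to s$ in $S$. Then $(m_k,s^k)\to(m,s)$ along it; the limit lies in $A$, as $A$ is closed in $M\times S$; and $m\in p(A)$.

\emph{The projection $N\to S$ is an embedding.} It is injective, since $\bigcap_nC_{n,s_n}$ has diameter $0$. Let $(m_k,s^k),(m,s)\in N$ with $s^k\to s$. For each $n$ we have $s^k_n=s_n$ for large $k$; then $m_k,m\in C_{n,s_n}$ and $d(m_k,m)\le 1/n$. So $m_k\to m$, and the inverse of the projection is continuous.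
\end{proof}

\subsection{The space of segments}\label{sub:dimZ}

In the next two lemmas $f\colon M\to X$ is a closed surjection, $d\le1$ is any compatible metric on $M$, and $T$, $Z$ are given by \eqref{eq:Z}. The map $\kappa$ is not injective, but near a measure with two support points we can tell the two points apart by disjoint open sets, and then the parameters $(a,b,t)$ become coordinates.

\begin{lemma}\label{lem:dimZ}
For disjoint open sets $A,B\subseteq M$ let
\[
G_{A,B}=\{\mu\in Z:\mu(A)>0,\ \mu(B)>0\},\qquad Y_{A,B}=\{(a,b)\in A\times B:f(a)=f(b)\}.
\]
Then $\kappa$ maps $Y_{A,B}\times(0,1)$ homeomorphically onto the open set $G_{A,B}\subseteq Z$. If $M$ is a sequence space, then $\dim Z\le1$.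
\end{lemma}

\begin{proof}
The set $G_{A,B}$ is open by Lemma~\ref{lem:P}(d). A measure $\mu\in Z$ lies in $G_{A,B}$ exactly when it has one support point $a\in A$ and another $b\in B$; then $\mu=\kappa(a,b,t)$ with $t=\mu(a)\in(0,1)$, and $a,b,t$ are determined by $\mu$. So $\kappa\colon Y_{A,B}\times(0,1)\to G_{A,B}$ is a continuous bijection.

For the inverse, let $\kappa(a_n,b_n,t_n)\to\kappa(a,b,t)$ with all triples in $Y_{A,B}\times(0,1)$. Choose $r_0>0$ such that the $r_0$-ball around $a$ lies in $A$. For $0<r\le r_0$ the tent $h_{a,r}$ vanishes on $B$, so convergence of its integrals reads
\[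
t_n\,h_{a,r}(a_n)\to tr>0 .
\]
Hence $h_{a,r}(a_n)>0$, that is $d(a_n,a)<r$, for large $n$. As $r$ is arbitrarily small, $a_n\to a$. Then $h_{a,r_0}(a_n)\to r_0$, and the displayed limit gives $t_n\to t$. Tents at $b$ give $(1-t_n)h_{b,r}(b_n)\to(1-t)r>0$ for small $r$, hence $b_n\to b$.

Now let $M$ be a sequence space. Then $Y_{A,B}\subseteq M\times M$ is a sequence space, so $\dim Y_{A,B}\le0$ by Lemma~\ref{lem:dim0}, and $\dim G_{A,B}\le 1$ by (D4) (or because $G_{A,B}=\emptyset$). Let $G=Z\setminus M$. Each $\mu\in G$ has two support points, which can be separated by disjoint open sets, so the sets $G_{A,B}$ form an open cover of $G$. Take a locally finite closed refinement of this cover in the space $G$. Its members have dimension at most $1$ by (D1), so $\dim G\le1$ by (D3). Finally, $Z$ is the union of the closed set $M$, of dimension at most $0$, and the closed sets $\{\mu\in Z:\rho(\mu,M)\ge 1/k\}$, $k\in\mathbb N$, which cover $G$ because $M$ is closed and which have dimension at most $1$ by (D1). By (D2), $\dim Z\le1$.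
\end{proof}

For completeness, the obstacle is that in a Cauchy sequence $\kappa(a_n,b_n,t_n)$ a support point whose weight tends to $0$ may wander freely. Such a point does not affect the limit, and a support point whose weight stays bounded below is confined to a totally bounded set.

\begin{lemma}\label{lem:complete}
If $d$ is complete, then $(Z,\rho)$ is complete.
\end{lemma}

\begin{proof}
Let $\mu_n=\kappa(a_n,b_n,t_n)$, $(a_n,b_n,t_n)\in T$, be a Cauchy sequence. Using $\kappa(a,b,t)=\kappa(b,a,1-t)$ we may assume $t_n\ge\frac12$. A Cauchy sequence with a convergent subsequence converges, so we may pass to subsequences; assume $t_n\to t$.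

Given $\varepsilon>0$, take $k$ with $\rho(\mu_n,\mu_k)<\varepsilon$ for $n\ge k$, and let $h=d(\cdot,\{a_k,b_k\})$. Since $\int h\,d\mu_k=0$,
\begin{equation}\label{eq:tb}
t_n\,h(a_n)+(1-t_n)\,h(b_n)<\varepsilon\qquad(n\ge k).
\end{equation}
Hence $h(a_n)<2\varepsilon$ for $n\ge k$: all but finitely many $a_n$ lie in two balls of radius $2\varepsilon$. So $\{a_n:n\in\mathbb N\}$ is totally bounded, and since $d$ is complete we may assume $a_n\to a$.

If $t=1$, then \eqref{eq:kappa} applied to $\mu_n$ and $\delta_{a_n}=\kappa(a_n,b_n,1)$ gives
\[
\rho(\mu_n,\delta_a)\le\rho(\mu_n,\delta_{a_n})+d(a_n,a)\le(1-t_n)+d(a_n,a)\to0 .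
\]
If $t<1$, there is $\eta>0$ with $1-t_n\ge\eta$ for large $n$, and \eqref{eq:tb} gives $h(b_n)<\varepsilon/\eta$ for large $n$. So $\{b_n:n\in\mathbb N\}$ is totally bounded too, and we may assume $b_n\to b$. The sequence $f(a_n)=f(b_n)$ converges to both $f(a)$ and $f(b)$, and $X$ is Hausdorff, so $(a,b,t)\in T$. By \eqref{eq:kappa}, $\mu_n\to\kappa(a,b,t)\in Z$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:dim}]
Let $f\colon M\to X$ be a closed surjection, $\lambda=\max(w(M),\aleph_0)$, and let $p\colon N\to M$ be as in Lemma~\ref{lem:cover}. The composite $f\circ p\colon N\to X$ is a closed surjection. Choose a compatible metric $d\le 1$ on $N$, complete if $M$ is completely metrizable (the minimum of a complete metric and $1$ is complete), and form $T$, $Z$, $g$ from $f\circ p$ and $d$ as in Section~\ref{sub:proof}. As shown there, $g$ is a closed surjection with path-connected fibers and $Z$ is connected. By Lemma~\ref{lem:dimZ}, $\dim Z\le1$, and by Lemma~\ref{lem:complete}, $Z$ is complete if $d$ is. The space $T\subseteq N\times N\times[0,1]$ has weight at most $\lambda$, so it has a dense subset of cardinality at most $\lambda$. The image of this subset under $\kappa$ is dense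 in $Z$, so $w(Z)\le\lambda$.

For optimality, let $|X|>1$ and let $Z'$ be a metrizable space of dimension $0$ that maps onto $X$. It has two points $u\neq v$. The open cover $Z'\setminus\{u\}$, $Z'\setminus\{v\}$ has a finite refinement by disjoint open sets covering $Z'$, and none of them is all of $Z'$. So $Z'$ is disconnected.

In the final equivalence, one direction has just been proved, and the other holds because continuous images of connected spaces are connected.
\end{proof}

\section{A path-connected counterexample}\label{sec:path}

\subsection{The idea}

Lemma~\ref{lem:monotone} has no analogue for paths, and the closure of the curve $t\mapsto(\sin\frac\pi t,t)$, $0<t\le 1$, shows why. It is not path-connected, yet collapsing its limit segment $[-1,1]\times\{0\}$ to a point yields an arc, by a closed map with path-connected fibers. This is no counterexample, as the arc is itself metrizable. But it shows what a path-connected preimage must do: a path upstairs that reaches the collapsed fiber converges to a single point, so points that lie over far apart phases of the oscillation become close to each other.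

To turn this into a contradiction we need a space $X$ that remembers the phases. We attach infinitely many such curves $R_i$ to a line, with amplitude $i$. A sequence with one point on each $R_i$ converges in the quotient if the points stay near the middle of the line, and does not converge if they run off to infinity. A path-connected preimage would contain lifts $a_i,b_i$ of sequences of the two kinds at distance tending to $0$, and Lemma~\ref{lem:seq}(c) rules this out.

\subsection{The space}

In $\mathbb R^3$, with coordinates $(x,y,z)$, let $F=\mathbb R\times\{0\}\times\{0\}$, and for $i\in\mathbb N$ let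
\[
r_i(t)=\Bigl(i\sin\frac\pi t,\ \frac ti,\ \frac t{i^2}\Bigr)\quad(0<t\le1),\qquad R_i=r_i((0,1]),\qquad M=F\cup\bigcup_{i}R_i .
\]
The curve $R_i$ lies in the half-plane $z=y/i$, $y>0$; these half-planes are the pages of a book with spine $F$, and they serve to keep the curves apart. Let $f\colon M\to X=M/F$ collapse $F$ to the point $*$. Since $F$ is closed, $f$ is closed and $X$ is a Lashnev space. The map $f$ restricts to a homeomorphism of $M\setminus F$ onto the open set $X\setminus\{*\}$, and we identify the two. The continuous function $z/y$ on $M\setminus F$ equals $1/i$ on $R_i$ and takes values in the discrete space $\{1/i:i\in\mathbb N\}$, so each $R_i$ is open and closed in $X\setminus\{*\}$. Each $r_i\colon(0,1]\to R_i$ is a homeomorphism, with inverse $(x,y,z)\mapsto iy$.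

\begin{lemma}\label{lem:pathconn}
$X$ is path-connected.
\end{lemma}

\begin{proof}
Fix $i$, and let $K_i=[-i,i]\times\{0\}\times\{0\}\subseteq F$. The distance from $r_i(t)$ to $K_i$ is at most $\sqrt2\,t/i$. Let $U\subseteq M$ be open with $F\subseteq U$. Since $K_i$ is compact, there is $\varepsilon>0$ such that $U$ contains every point of $M$ at distance less than $\varepsilon$ from $K_i$; so $r_i(t)\in U$ for small $t$. Hence $r_i(t)\to*$ in $X$ as $t\to0$, and $r_i$, extended by $0\mapsto*$, is a path in $X$ with image $R_i\cup\{*\}$. These paths cover $X$ and share the point $*$.
\end{proof}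

\subsection{Proof of Theorem~\ref{thm:path}}

Suppose that $h\colon M'\to X$ is a closed surjection, where $M'$ is path-connected with compatible metric $d'$. Let $F'=h^{-1}(*)$, a nonempty closed set.

\emph{Step 1: for each $i$ there are $a_i,b_i\in h^{-1}(R_i)$ with $d'(a_i,b_i)<2/i$ such that $h(a_i)$ has first coordinate $0$ and $h(b_i)$ has first coordinate $i$.} Fix $i$. Take a path in $M'$ from a point of $h^{-1}(r_i(1))$ to a point of $F'$. The set of times at which it lies in $F'$ is closed, nonempty and does not contain the initial time, so it has a positive minimum. Cutting the path there and reparametrizing, we obtain $q\colon[0,1]\to M'$ with $h(q(0))=r_i(1)$, $q([0,1))\cap F'=\emptyset$ and $e=q(1)\in F'$. The connected set $h(q([0,1)))$ lies in $X\setminus\{*\}$ and meets the open and closed subset $R_i$, so it lies in $R_i$. Thus $h(q(s))=r_i(\tau(s))$ for $s<1$, where $\tau=r_i^{-1}\circ h\circ q\colon[0,1)\to(0,1]$ is continuous.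

We claim that $\tau(s)\to0$ as $s\to1$. Otherwise there are $s_n\to1$ with $\tau(s_n)\to\tau_0\in(0,1]$. Then $h(q(s_n))$ converges to $r_i(\tau_0)$ and to $h(e)=*$, which is impossible in the Hausdorff space $X$.

Choose $s_0<1$ with $d'(q(s),e)<1/i$ for $s\ge s_0$. By the intermediate value theorem, $\tau([s_0,1))\supseteq(0,\tau(s_0)]$. For large $k$ this interval contains $1/k$ and $2/(4k+1)$, at which $\sin(\pi/t)$ equals $0$ and $1$. Let $s',s''\in[s_0,1)$ satisfy $\tau(s')=1/k$ and $\tau(s'')=2/(4k+1)$, and put $a_i=q(s')$, $b_i=q(s'')$. Both points are within $1/i$ of $e$.

\emph{Step 2: the contradiction.} The points $h(a_i)=(0,y_i,z_i)$ satisfy $0<y_i,z_i\le1/i$, so in $M$ they converge to the origin, which lies in $F$. Hence $h(a_i)\to*$ in $X$, and $h(a_i)\neq*$. By Lemma~\ref{lem:seq}(c) applied to $h$, a subsequence $(a_{i_k})$ converges to some $c\in F'$. Since $d'(a_i,b_i)<2/i$, also $b_{i_k}\to c$, and therefore $h(b_{i_k})\to h(c)=*$. On the other hand, the points $h(b_{i_k})\in M\setminus F$ have first coordinates $i_k\to\infty$. They form a set $B$ that is closed in $\mathbb R^3$, hence in $M$, and disjoint from $F$. So $f(B)$ is closed in $X$, and $X\setminus f(B)$ is a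 neighborhood of $*$ that contains no term of the sequence $h(b_{i_k})$. This contradicts $h(b_{i_k})\to*$. \qed

\begin{remark}\label{rem:amplitude}
The growth of the amplitudes is essential. Replace $i\sin\frac\pi t$ by $\sin\frac\pi t$ in the definition of $r_i$, and let $K=[-1,1]\times\{0\}\times\{0\}$. The bounded set $L=K\cup\bigcup_iR_i$ is closed in $\mathbb R^3$: each $K\cup R_i$ is closed, and all points of $R_i$ are within $\sqrt2/i$ of $K$. So $X=f(L)$ is compact. The projection $(x,y,z)\mapsto(y,z)$ sends $F$ to the origin and maps $M\setminus F$ injectively into $\mathbb R^2\setminus\{0\}$, since $z/y$ determines $i$ and then $y$ determines $t$. It induces a continuous injection of the compact space $X$ into $\mathbb R^2$, which is an embedding onto a union of segments through the origin. Then $X$ is itself a path-connected metrizable space.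
\end{remark}

\begin{thebibliography}{9}

\bibitem{EngDT} Engelking, \emph{Dimension Theory}.

\bibitem{EngGT} Engelking, \emph{General Topology}.

\bibitem{Smolin} Vlad Smolin, \emph{Every $T_1$ connected first-countable space is a continuous open image of a connected metrizable space}, arXiv:2404.00580 (2024).

\end{thebibliography}
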